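# Path modules, V-rings and regularity for Leavitt path algebras

## 1. Prefixing and deleting edges: the module $V_X$

Take a directed graph $E=(E^0,E^1,r,s)$ and an infinite path $x=e_1e_2e_3\cdots$ in it, with $r(e_i)=s(e_{i+1})$. Let $X$ be the set of all infinite paths that coincide with $x$ once suitable finite beginnings of both have been cut off. Let $V_X$ be the vector space over a field $K$ with basis $X$. An edge $e$ acts on a basis vector $y$ by prefixing, $y\mapsto ey$, when this makes sense, and by $0$ otherwise. A formal partner $e^*$ of $e$ acts by deleting the first edge of $y$ if that edge is $e$, and by $0$ otherwise. A vertex $u$ acts as the projection onto the span of the paths that start at $u$.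

Almost everything in this lecture comes from looking closely at this space, so we make the definition precise and a little more general.

A path of length $n\ge 1$ is $p=e_1\cdots e_n$ with $r(e_i)=s(e_{i+1})$; vertices are the paths of length $0$. A closed path is a path $p$ with $s(p)=r(p)$, and $E$ is *acyclic* if it has no closed path of length $\ge 1$. A vertex is *singular* if it emits no edges or infinitely many edges; otherwise it is *regular*. A finite path $p$ is *initial* for a finite or infinite path $y$ if $y=pt$ for some $t$; then $t$ is determined by $p$ and $y$. Two finite paths are *comparable* if one is initial for the other. For an infinite path $y=f_1f_2\cdots$ put $\sigma^n(y)=f_{n+1}f_{n+2}\cdots$.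

**Definition 1 (boundary paths and their classes).** A boundary path is an infinite path, or a finite path of length $\ge 0$ that ends at a singular vertex. Two infinite paths $y,z$ are tail equivalent, $y\sim z$, if $\sigma^n(y)=\sigma^k(z)$ for some $n,k\ge 0$. Two finite boundary paths are tail equivalent if they have the same range. A finite and an infinite one are never equivalent. For a class $X$ and a vertex $v$ put $vX=\{y\in X: s(y)=v\}$.

This is an equivalence relation: if $\sigma^n(y)=\sigma^k(z)$ and $\sigma^l(z)=\sigma^m(w)$, then $\sigma^{n+l}(y)=\sigma^{k+l}(z)=\sigma^{m+k}(w)$.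

**Definition 2 (the module $V_X$; Chen's module when $X$ consists of infinite paths).** Let $X$ be a class of boundary paths. $V_X$ is the $K$-space with basis $X$ and operators, for $u\in E^0$, $e\in E^1$, $y\in X$:

- $u\,y=\delta_{u,s(y)}\,y$;
- $e\,y=$ the path $ey$ if $r(e)=s(y)$, and $0$ otherwise;
- $e^*y=$ the path obtained by deleting the first edge of $y$ if that edge is $e$, and $0$ otherwise (in particular $e^*y=0$ if $y$ has length $0$).

The set $X$ is closed under prefixing and deleting, so these are operators on $V_X$. Three small cases:

- One edge $e$ from $v$ to a sink $w$. The only class is $X=\{w,e\}$; here $\dim V_X=2$, and $e$ sends the basis vector $w$ to the basis vector $e$.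
- One vertex $v$ and one loop $c$. The only class is $X=\{c^\infty\}$ with $c^\infty=ccc\cdots$. The space is one-dimensional, and $v,c,c^*$ all act as the identity.
- Vertices $v_1,v_2,\dots$ and two edges from $v_n$ to $v_{n+1}$ for each $n$. The class $X$ of an infinite path $x$ starting at $v_1$ has $v_1X$ infinite: one may change any finite number of edges of $x$.

What is this for? The operators satisfy the relations of the Leavitt path algebra $L_K(E)$, and they give simple modules over it. A ring all of whose simple right modules are injective is called a right $V$-ring. The question that we answer is taken from Hazrat, Rangaswamy and Srivastava, "Leavitt path algebras: Graded direct-finiteness and graded $\Sigma$-injective simple modules", arXiv:1705.09217 (2017): if a Leavitt path algebra is a right $V$-ring, must it be von Neumann regular? The module $V_X$ of a closed path shows that the answer is yes. The sizes of the sets $vX$ then tell exactly which Leavitt path algebras are $V$-rings.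

## 2. Leavitt path algebras, V-rings, regular rings

**Definition 3.** The Leavitt path algebra $L=L_K(E)$ is the $K$-algebra generated by $\{v: v\in E^0\}\cup\{e,e^*: e\in E^1\}$ subject to

(1) $vw=\delta_{v,w}v$ for $v,w\in E^0$;

(2) $s(e)e=e=e\,r(e)$ and $r(e)e^*=e^*=e^*s(e)$ for $e\in E^1$;

(3) $e^*f=\delta_{e,f}\,r(e)$ for $e,f\in E^1$;

(4) $v=\sum_{e\in E^1,\,s(e)=v}ee^*$ for every regular vertex $v$, that is, $0<|s^{-1}(v)|<\infty$.

For a path $p=e_1\cdots e_n$ put $p^*=e_n^*\cdots e_1^*$, and $v^*=v$. Stripping edges one at a time with (3) gives, for paths $p,q$,

$$q^*p=t\ \text{ if } p=qt,\qquad q^*p=t^*\ \text{ if } q=pt,\qquad q^*p=0\ \text{ if } p,q \text{ are not comparable.}\tag{5}$$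

By (5) a product $(pq^*)(p_1q_1^*)$ is $(pt)q_1^*$, or $p(q_1t)^*$, or $0$. Hence $L$ is spanned over $K$ by the elements $pq^*$ with $r(p)=r(q)$. The relations are homogeneous for $\deg v=0$, $\deg e=1$, $\deg e^*=-1$, so $L$ is $\mathbb Z$-graded. Finite sums of distinct vertices are local units: for finitely many elements of $L$ some such sum $u$ satisfies $ua=a=au$ for all of them. In general $L$ has no identity.

For one edge from $v$ to a sink $w$ we get $L\cong M_2(K)$, with matrix units $ee^*=v$, $e$, $e^*$, $w$. For one vertex and one loop $c$ we get $c^*c=v=cc^*$, so $L\cong K[x,x^{-1}]$.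

**Modules.** A right module $M$ over a ring $R$ with local units is always assumed unital, $MR=M$; equivalently, each $m\in M$ satisfies $mu=m$ for some local unit $u$. The same is assumed for left modules, with $RM=M$. Submodules of unital modules are unital. A simple module is a non-zero unital module without submodules other than $0$ and itself. Injectivity is taken in the category of unital modules. A unital left $L$-module $M$ is a $K$-space: put $km=(ku)m$ for a local unit $u$ with $um=m$. If $u''$ is a local unit with $u''u=u$, then $(ku'')m=(ku'')um=(ku)m$, so the choice of $u$ does not matter. Submodules are subspaces and homomorphisms are $K$-linear.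

**Definition 4.** A ring $R$ with local units is a right (left) $V$-ring if every simple right (left) $R$-module is injective. It is von Neumann regular if for every $a\in R$ there is $x\in R$ with $a=axa$.

For example $M_n(K)$ is regular. For a linear map $a:K^n\to K^n$ choose a complement $C$ of $\ker a$ and a complement $D$ of $\operatorname{im}a$. Let $x$ be the inverse of $a|_C: C\to\operatorname{im}a$ on $\operatorname{im}a$, and $0$ on $D$. Then $axa=a$. A finite direct sum of such rings is regular too. On the other hand $K[x,x^{-1}]$ is not regular: $x-1=(x-1)^2y$ would give $1=(x-1)y$ in this domain, which is impossible at $x=1$.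

**From right to left.** The relations are stable under the $K$-linear anti-automorphism of $L$ with $v\mapsto v$, $e\mapsto e^*$, $e^*\mapsto e$; call it $a\mapsto a^*$. A unital right module becomes a unital left module by $a\cdot m:=ma^*$, since $(ab)\cdot m=mb^*a^*=a\cdot(b\cdot m)$. This is an isomorphism of categories that keeps the underlying sets and maps, so it preserves simplicity and injectivity. Hence $L$ is a right $V$-ring if and only if it is a left $V$-ring. Regularity is left-right symmetric by its definition. From here on modules are left modules.

**Extension as a system of equations.** For a vertex $v$ and a module $M$, a homomorphism $g:Lv\to M$ is determined by $m=g(v)=vg(v)\in vM$, and every $m\in vM$ occurs, through $a\mapsto am$. So for a submodule $I\subseteq Lv$ and a homomorphism $f:I\to M$,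

$$f \text{ extends to } Lv\iff \text{there is } m\in vM \text{ with } am=f(a)\text{ for all } a\in I.\tag{6}$$

**Definition 5.** A left module $M$ is P-injective if for every $v\in E^0$ and $a\in Lv$, each homomorphism $La\to M$ extends to $Lv$. For right modules: for every $a\in vL$, each homomorphism $aL\to M$ extends to $vL$.

Injective modules are P-injective, because $La\subseteq Lv$ are unital modules. The involution carries one version to the other: if $\varphi:aL\to M$ is a homomorphism of right modules, then $b\mapsto\varphi(b^*)$ is a homomorphism from $La^*$ to the left module made from $M$, since $\varphi((db)^*)=\varphi(b^*)d^*$; and conversely.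

**Theorem A.** For any $K,E$ the following are equivalent: (i) $L$ is von Neumann regular; (ii) every simple left (equivalently right) $L$-module is P-injective; (iii) $E$ is acyclic. In particular, every right $V$-ring $L_K(E)$ is von Neumann regular.

We prove (ii)⇒(iii)⇒(i)⇒(ii) for left modules. Conditions (i) and (iii) do not mention sides, and the involution matches simple right modules with simple left ones and respects P-injectivity, so the right version of (ii) is then equivalent as well. If $L$ is a right $V$-ring, it is a left $V$-ring, so (ii) holds and $L$ is regular.

## 3. $V_X$ is a module, and a simple one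

**Lemma 1.** $V_X$ is a unital left $L$-module for every class $X$ of boundary paths. For a finite path $p$ and $y\in X$, $p^*y=t$ if $y=pt$, and $p^*y=0$ otherwise.

**Proof.** Relations (1) and (2) are read off. For (3): if $r(f)=s(y)$, then $fy$ has first edge $f$, so $e^*fy=\delta_{e,f}\,y=\delta_{e,f}\,r(e)y$; if $r(f)\ne s(y)$, both sides are $0$. For (4), let $u$ be regular. If $s(y)\neq u$, both sides kill $y$. If $s(y)=u$, then $y$ has length $\ge 1$, because a path of length $0$ in $X$ is a singular vertex. So $y$ has a first edge $e_0$, $e_0e_0^*y=y$, and the other $ee^*$ kill $y$. Unitality holds because $y=s(y)y$. The last formula follows by deleting edges one by one. $\square$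

As a by-product, every vertex $v$ is non-zero in $L$: extend $v$ edge by edge until a singular vertex is reached, or for ever. This yields a boundary path $y$ with $vy=y\ne 0$.

**Lemma 2.** Let $X$ be a class of boundary paths. Assume that $X$ consists of infinite paths or that $E$ is acyclic.

(a) If $y_1,\dots,y_k\in X$ are distinct, some finite initial path of $y_1$ is not initial for any of $y_2,\dots,y_k$.

(b) If $y,z\in X$ and $p$ is a finite initial path of $y$, there are paths $p',q'$ and $t\in X$ with $y=p't$, $z=q't$, and $p'$ extending $p$. Then $q'p'^*y=z$.

(c) If $E$ is acyclic, $t\in X$, and $\alpha,\beta$ are paths with $\alpha t=\beta t$, then $\alpha=\beta$.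

(d) $V_X$ is simple.

**Proof of (a).** For infinite paths take an initial path long enough to reach past the first place where $y_1$ differs from each of $y_2,\dots,y_k$. For finite paths (so $E$ is acyclic) take $y_1$ itself: if $y_i=y_1t$, then $s(t)=r(y_1)=r(y_i)=r(t)$, so $t$ is a closed path. Hence $t$ has length $0$ and $y_i=y_1$.

**Proof of (b).** For finite paths take $p'=y$, $q'=z$ and $t=r(y)=r(z)$, a singular vertex, hence in $X$. For infinite paths, $\sigma^n(y)=\sigma^k(z)$ for some $n,k$; adding the same number to $n$ and $k$ we may assume that $n$ is at least the length of $p$. Let $p',q'$ be the initial paths of lengths $n,k$ and $t=\sigma^n(y)$. In both cases $q'p'^*y=q't=z$.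

**Proof of (c).** Both $\alpha$ and $\beta$ are initial for the same boundary path, so they are comparable, say $\beta=\alpha\gamma$; deleting $\alpha$ gives $t=\gamma t$. Now $\gamma$ starts at $r(\alpha)=s(t)$ and ends at $s(t)$. It is closed, so it has length $0$, and $\alpha=\beta$.

**Proof of (d).** Let $0\ne m=\sum_{i=1}^kk_iy_i$ with distinct $y_i$ and $k_i\ne0$. Take $p$ from (a), and write $y_1=pt_1$. Then $p^*y_i=0$ for $i\ge2$, so $p^*m=k_1t_1$ with $t_1\in X$. By (b), applied to $t_1$ and an arbitrary $z\in X$, we get $z\in Lt_1$. Hence $Lm=V_X$. $\square$

## 4. One loop by hand, and what breaks with two loops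

For one loop, $L=K[x,x^{-1}]$, and $V_X$ is $K$ with $x$ acting as $1$. Let $f:L(x-1)\to K$, $f(a(x-1))=a(1)$; this is well defined because $L$ is a domain. By (6), an extension to $L$ is an element $m\in K$ with $(x-1)m=f(x-1)=1$. But $x-1$ acts as $0$. So the simple module $K$ is not P-injective, and $L$ is not a $V$-ring.

The sensible plan for an arbitrary graph with a closed path $c$ based at $v$ is to copy this: find a simple module $M$ with $vM\neq 0$ that is killed by $c-v$, and a map on $L(c-v)$ with a non-zero value at $c-v$. It stops working at the next graph.

Let $E$ have one vertex $v$ and two loops $e,f$, and take $c=e$. Suppose $(e-v)M=0$. Then $em=m$ for all $m\in M$, so $e^*m=e^*em=m$, and $ee^*$ is the identity on $M$. By (4), $ff^*=v-ee^*$ acts as $0$. Hence $f^*=f^*ff^*$ acts as $0$, so $v=f^*f$ acts as $0$ and $M=0$. No non-zero module is killed by $e-v$.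

What survives is weaker and sufficient. We do not need $(c-v)M=0$. We need one vector of $M$ that is not in $(c-v)(vM)$, together with a homomorphism sending $c-v$ to it. In $V_X$, with $X$ the class of $c^\infty$, the vector is $c^\infty$ itself: the element $c-v$ does not kill $V_X$, but no vector in the image of $vV_X$ under $c-v$ has a $c^\infty$-coordinate. The loop used commutativity once more, in the well-definedness of $f$. There the grading will take over.

## 5. A closed path gives a simple module that is not P-injective

We prove (ii)⇒(iii) of Theorem A. Suppose that $E$ has a closed path $c$ of length $d\ge1$ based at $v$. Let $X$ be the class of $c^\infty$ and $M=V_X$. This is a class of infinite paths, so $M$ is simple by Lemma 2(d); acyclicity is not needed there.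

**Step 1: a homomorphism on $L(c-v)$.** The purpose is to define $g(a(c-v))=a\,c^\infty$ without ambiguity. Since $c-v\in vLv$, we have $L(c-v)=\{a(c-v):a\in Lv\}\subseteq Lv$. The map $Lv\to Lv$, $a\mapsto a(c-v)$, is injective. Indeed, let $a\in Lv$ be non-zero and let $a_j$ be its non-zero homogeneous component of lowest degree. As $\deg c=d\ge1$, the product $ac$ has components only in degrees $\ge j+d>j$. So the degree-$j$ component of $a(c-v)=ac-a$ is $-a_j\ne0$. Therefore

$$g:L(c-v)\to M,\qquad g(a(c-v))=a\,c^\infty\quad(a\in Lv)$$

is a well-defined homomorphism.

**Step 2: it does not extend.** The purpose is to compare coefficients of the basis vector $c^\infty$. By (6), an extension to $Lv$ gives $m\in vM$ with $(c-v)m=g(c-v)=c^\infty$. Write $m=\sum k_yy$ with $y\in vX$. For $y\in vX$ the vector $cy$ is again a basis vector, and $cy=c^\infty$ if and only if $y=\sigma^d(c^\infty)=c^\infty$. So the coefficient of $c^\infty$ in $cm$ is $k_{c^\infty}$, the same as in $m=vm$. Hence the coefficient of $c^\infty$ in $(c-v)m$ is $0$, while in $c^\infty$ it is $1$. This contradiction shows that $M$ is not P-injective. $\square$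

## 6. Acyclic graphs: every element lies in a sum of matrix algebras

We prove (iii)⇒(i). Let $E$ be acyclic and $a\in L$. The aim is to put $a$ into a finite-dimensional subalgebra that is a direct sum of matrix rings over $K$.

**Step 1: a finite-dimensional subalgebra.** Only finitely many vertices, edges and starred edges occur in an expression for $a$. So there are finite sets $F\subseteq E^1$ and $W\subseteq E^0$ with $W\supseteq s(F)\cup r(F)$ such that $a$ lies in the subalgebra $A$ generated by $W\cup F\cup F^*$, where $F^*=\{e^*:e\in F\}$. The finite graph $(W,F)$ is acyclic, so it has only finitely many paths. By (5), $A$ is spanned by the $pq^*$ with $p,q$ paths of $(W,F)$ and $r(p)=r(q)$.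

Finite dimension alone does not give regularity, and the $pq^*$ are not matrix units. Let $F=\{e\}$ with $e$ from $v$ to $w\ne v$, and suppose that $v$ also emits another edge $h$ of $E$. Then $v\cdot ee^*=ee^*$, so the idempotents $v$ and $ee^*$ overlap. The remedy is to subtract: $v-ee^*$ is orthogonal to $ee^*$. It is non-zero because $(v-ee^*)h=h$ and $h^*h=r(h)\neq0$.

**Step 2: a better spanning set.** For $w\in W$ put
$$w'=w-\sum_{e\in F,\ s(e)=w}ee^*.$$
The $ee^*$ with $e\in F$, $s(e)=w$ are orthogonal idempotents in $wLw$ by (3), so $w'$ is an idempotent of $wLw$. If $p,q$ are paths of $(W,F)$ with $r(p)=r(q)=w$, then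
$$pq^*=pw'q^*+\sum_{e\in F,\ s(e)=w}(pe)(qe)^*.\tag{7}$$
Apply (7) again to the terms $(pe)(qe)^*$, and so on. This stops, because the paths get longer and there are only finitely many. So $A$ is spanned by the elements $pw'q^*$ with $w\in W$ and $p,q$ paths of $(W,F)$ ending at $w$.

**Step 3: matrix units.** For $e\in F$ with $s(e)=w$, (3) gives $w'e=e-ee^*e=e-e=0$, and dually $e^*w'=0$. Let $q,p$ be paths of $(W,F)$ ending at $w$ and $u$. We claim
$$w'q^*pu'=\begin{cases}w'&\text{if }p=q,\\0&\text{otherwise.}\end{cases}\tag{8}$$
If $p=q$, then $u=w$ and $w'ww'=w'$. If $p=qt$ with $t$ of length $\ge1$, then $t$ begins with an edge $e\in F$, $s(e)=w$, and $w't=0$. If $q=pt$ with $t$ of length $\ge1$, then $t^*$ ends with $e^*$ for an edge $e\in F$, $s(e)=u$, and $t^*u'=0$. If $p,q$ are not comparable, then $q^*p=0$.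

By (8), $(pw'q^*)(p_1u'q_1^*)$ equals $pw'q_1^*$ if $q=p_1$ (then $u=w$), and $0$ otherwise. So for fixed $w$ with $w'\neq0$ the elements $pw'q^*$ multiply as matrix units, and products belonging to different $w$ vanish. They are non-zero, since $p^*(pw'q^*)q=w'$. Non-zero elements with these products are linearly independent: multiplying a linear relation by $pw'p^*$ on the left and $qw'q^*$ on the right isolates the term of $pw'q^*$. If $w'=0$, the elements $pw'q^*$ are $0$. Hence
$$A\cong\bigoplus_{w\in W,\ w'\ne0}M_{n(w)}(K),$$
with $n(w)$ the number of paths of $(W,F)$ ending at $w$. This ring is regular, so $a=axa$ for some $x\in A\subseteq L$. $\square$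

**Proof of (i)⇒(ii).** The purpose is to split $La$ off $Lv$. Let $L$ be regular, $a\in Lv$ and $a=axa$. The map $Lv\to La$, $y\mapsto yxa$, is a homomorphism, and for $y=ba\in La$ it gives $baxa=ba$. So $La$ is a direct summand of $Lv$, and a homomorphism $La\to M$ extends to $Lv$ by composing with this map. Every module is P-injective. $\square$

Theorem A is proved: a Leavitt path algebra that is a right $V$-ring is von Neumann regular.

## 7. From principal submodules to all submodules: counting $vX$

Does regularity conversely give the $V$-property? In a regular $L$ every homomorphism from a principal submodule of $Lv$ extends. An arbitrary $I\subseteq Lv$ gives by (6) an infinite system $am=f(a)$, $a\in I$. One would like to solve finitely many equations at a time and pass to the limit. The passage to the limit is exactly what can fail.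

Let $E$ have two vertices $v,w$ and infinitely many edges $e_1,e_2,\dots$ from $v$ to $w$. It is acyclic, so $L$ is regular by Theorem A. The class of $w$ is $X=\{w,y_1,y_2,\dots\}$, where $y_i$ denotes $e_i$ as a basis vector. The $e_ie_i^*\in vLv$ are orthogonal idempotents and $e_ie_i^*y_j=\delta_{ij}y_i$. On $I=\bigoplus_iLe_ie_i^*\subseteq Lv$ define $f(\sum b_i)=\sum b_iy_i$. An extension to $Lv$ needs $m\in vV_X$ with $e_ie_i^*m=y_i$ for every $i$. The first $N$ equations are solved by $y_1+\dots+y_N$, but a solution of all of them would have infinitely many non-zero coordinates. So the simple module $V_X$ is not injective, and the converse of the question is false. What made this possible is that $vX$ is infinite. This is the whole story.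

For vertices $v,w$ let $N(v,w)\in\{0,1,\dots,\infty\}$ be the number of paths from $v$ to $w$.

**Theorem B.** For any field $K$ and graph $E$, the following are equivalent.

(B1) $L$ is a left $V$-ring.

(B1′) $L$ is a right $V$-ring.

(B2) $E$ is acyclic, and $vX$ is finite for every vertex $v$ and every tail-equivalence class $X$ of boundary paths.

(B2′) $E$ is acyclic; $N(v,w)<\infty$ for all $v$ and all singular $w$; and $\sup_nN(v,s(e_n))<\infty$ for every $v$ and every infinite path $e_1e_2\cdots$.

(B3) $E$ is acyclic (equivalently, $L$ is regular), and $\dim_KvM<\infty$ for every simple left $L$-module $M$ and every vertex $v$.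

(B4) $E$ is acyclic, and for every annihilator $P$ of a simple left $L$-module, $L/P\cong M_\Lambda(K)$ (finitely supported matrices) as $K$-algebras for some set $\Lambda$.

In particular the $V$-ring property is left-right symmetric for Leavitt path algebras and does not depend on $K$. For finite $E$ it means exactly that $E$ is acyclic.

The equivalence of (B1) and (B1′) was shown in Section 2. We prove (B2)⇔(B2′), (B1)⇒(B2)⇒(B3)⇒(B1) and (B2)⇒(B4)⇒(B3). Throughout $E$ is acyclic: this is part of the other conditions, and under (B1) it is given by Theorem A. So all of Lemma 2 is available for every class.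

**Proof of (B2)⇔(B2′).** This translates $|vX|$ into path counts. If $X$ consists of the finite paths ending at a singular vertex $w$, then $|vX|=N(v,w)$. Let $X$ be the class of an infinite path $x=e_1e_2\cdots$. For each $n$ consider the map $p\mapsto pe_ne_{n+1}\cdots$ from the set of paths from $v$ to $s(e_n)$ into $vX$. It is injective by Lemma 2(c). Its image is contained in the next one, since $pe_ne_{n+1}\cdots=(pe_n)e_{n+1}\cdots$. The union of the images is $vX$: if $y\in vX$, then $\sigma^a(y)=\sigma^b(x)$ for some $a,b$, so $y=pe_{b+1}e_{b+2}\cdots$ with $p$ the initial path of $y$ of length $a$. Hence $|vX|<\infty$ if and only if $\sup_nN(v,s(e_n))<\infty$. $\square$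

**Proof of (B1)⇒(B2).** We show that if $vX$ is infinite, then the simple module $V_X$ is not injective. In the example above, the orthogonal idempotents were lying ready. In the graph with two edges from $v_n$ to $v_{n+1}$ the $2^n$ idempotents $pp^*$, $p$ of length $n$ from $v_1$, sum to $v_1$, and one has to build an infinite orthogonal family by repeated splitting.

**Step 1: a Boolean algebra acting on $vX$.** By (5), the elements $pp^*$ with $s(p)=v$ are commuting idempotents of $vLv$: the product of $pp^*$ and $qq^*$, in either order, is the one belonging to the longer path if $p,q$ are comparable, and $0$ if not. Let $B$ be the Boolean algebra of idempotents they generate, with the operations $ef$, $e+f-ef$, $v-e$. Each $pp^*$ maps $y\in vX$ to $y$ if $p$ is initial for $y$, and to $0$ otherwise. So each $e\in B$ maps every $y\in vX$ to $y$ or $0$. Put $\mathrm{supp}(e)=\{y\in vX:ey=y\}$.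

**Step 2: splitting.** We construct orthogonal idempotents $e_1,e_2,\dots\in B$ with non-empty, pairwise disjoint supports. Put $f_0=v$, whose support $vX$ is infinite. Given $f_{i-1}\in B$ with infinite support, choose distinct $y,z$ in it and, by Lemma 2(a), a path $p$ initial for $y$ but not for $z$. The supports of $f_{i-1}pp^*$ and $f_{i-1}(v-pp^*)$ partition $\mathrm{supp}(f_{i-1})$; the first contains $y$ and the second contains $z$; at least one is infinite. Call an idempotent with infinite support $f_i$ and the other one $e_i$. Then $e_if_i=0$, and for $j>i$ we have $e_j\le f_{j-1}\le f_i$, so $e_je_i=e_jf_ie_i=0$. Orthogonality makes the supports disjoint.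

**Step 3: a map that does not extend.** Choose $y_i\in\mathrm{supp}(e_i)$. The sum $\sum_iLe_i\subseteq Lv$ is direct: multiply a relation $\sum b_i=0$, $b_i\in Le_i$, by $e_j$ on the right to get $b_j=0$. So $\sum b_i\mapsto\sum b_iy_i$ is a well-defined homomorphism into $V_X$, and it sends $e_i$ to $e_iy_i=y_i$. If it extended to $Lv$, there would be $m\in vV_X$ with $e_im=y_i\neq0$ for all $i\ge 1$, by (6). But $m$ is a combination of finitely many elements of $vX$, each in the support of at most one $e_i$, so $e_im=0$ for almost all $i$. This is a contradiction. $\square$

## 8. If every $vX$ is finite, every simple module is some $V_X$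

We prove (B2)⇒(B3). Condition (B3) speaks of all simple modules, while (B2) controls only the $V_X$. So we show: under (B2) every simple left module $M$ is isomorphic to some $V_X$. Then $\dim_KvM=|vX|<\infty$.

Inside $M$ we must find a vector that behaves like a boundary path: for each path $p$ from its source, $pp^*$ should fix it or kill it. Not every vertex supplies one. Let $v$ emit two edges $e,f$ to a sink $w$ and let $M=V_X$ with $X=\{w,e,f\}$. On $vM$, which has basis $e,f$, the idempotent $ee^*$ is neither $0$ nor the identity. At $w$ there is no such trouble. The plan is to walk along paths until the trouble ends, and to use (B2) to see that it must end.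

Let $M$ be simple and $H=\{u\in E^0:uM=0\}$. Since $M\neq0$ is unital, $H\neq E^0$.

**Step 1: moving two vertices to a common one.** *If $u,w\notin H$ and $0\ne n\in uM$, there are paths $q$ from $u$ and $p$ from $w$ with $r(p)=r(q)\notin H$ and $q^*n\ne0$.* Take $0\ne m'\in wM$. Since $n=un\in Ln$, we have $Ln\ne0$, so $M=Ln$ and $m'=\sum k_i\,w\,p_iq_i^*n$, where some term is non-zero. For that term $s(p_i)=w$, $s(q_i)=u$ and $0\neq q_i^*n\in r(q_i)M$. Take $p=p_i$, $q=q_i$.

Call $z\notin H$ *linear* if for every path $p$ from $z$, $pp^*$ acts on $zM$ as $0$ or as the identity.

**Step 2: a vertex that is not linear branches.** *If $z\notin H$ is not linear, there are $z'\notin H$ and two distinct paths from $z$ to $z'$.* There is a path $p$ from $z$ with $pp^*M\ne0$ and $(z-pp^*)M\ne0$. The first gives $p^*M\neq0$, and $p^*M\subseteq r(p)M$, so $r(p)\notin H$. Take $0\ne n\in(z-pp^*)M$. Then $n\in zM$ and $p^*n=0$, since $p^*(z-pp^*)=p^*-p^*=0$. Apply Step 1 with $u=z$, $w=r(p)$ and this $n$: there are paths $q$ from $z$ and $t$ from $r(p)$ with common range $z'\notin H$ and $q^*n\neq0$. Now $(pt)^*n=t^*p^*n=0$, so $q\ne pt$, and both are paths from $z$ to $z'$.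

**Step 3: a linear vertex exists.** This is where (B2) enters. Suppose no vertex outside $H$ is linear. Start with any $v_0\notin H$. Step 2, used repeatedly, gives vertices $v_i\notin H$ and distinct paths $\alpha_i\ne\beta_i$ from $v_{i-1}$ to $v_i$, for $i\ge1$. Neither of $\alpha_i,\beta_i$ is initial for the other: if, say, $\beta_i=\alpha_it$, then $t$ starts and ends at $v_i$, so it has length $0$ by acyclicity and $\alpha_i=\beta_i$. In particular both have length $\ge1$. Put
$$x=\alpha_1\alpha_2\cdots,\qquad y_i=\alpha_1\cdots\alpha_{i-1}\,\beta_i\,\alpha_{i+1}\alpha_{i+2}\cdots .$$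
The first place where $y_i$ differs from $x$ lies in the block $\alpha_i$ of $x$, so the $y_i$ are pairwise distinct. All start at $v_0$ and are tail equivalent to $x$. So $v_0X$ is infinite for the class $X$ of $x$, against (B2).

**Step 4: reading off a boundary path.** Let $z$ be linear and fix $0\ne m\in zM$. Let $T$ be the set of paths $p$ from $z$ such that $pp^*$ is the identity on $zM$. Then $z\in T$. Two members $p,q$ of $T$ are comparable, since $pp^*qq^*$ is the identity on $zM\neq0$ and would be $0$ otherwise. If $p=p't\in T$, then $pp^*=p'p'^*pp^*$ by (5), so $p'p'^*\neq0$ on $zM$. By linearity $p'\in T$. So $T$ contains at most one path of each length and is closed under initial paths. Hence $T$ is the set of finite initial paths of a finite or infinite path $x$. If $x$ is finite and $r(x)$ is regular, then by (4)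
$$xx^*=\sum_{s(e)=r(x)}(xe)(xe)^*$$
is the identity on $zM$, so some $(xe)(xe)^*$ is non-zero on $zM$. By linearity $xe\in T$, a contradiction. So $x$ is a boundary path. Moreover
$$pp^*m=m\ \text{ for finite initial paths } p \text{ of } x,\qquad pp^*m=0\ \text{ for all other paths } p \text{ from } z.\tag{9}$$
Let $X$ be the class of $x$.

**Step 5: the relations of $x$ hold for $m$.** *If $a\in Lz$ and $ax=0$, then $am=0$.* Write $a=\sum k_ip_iq_i^*$ with $s(q_i)=z$. If $q_i$ is not initial for $x$, then $q_i^*x=0$, and by (9) $q_i^*m=q_i^*(q_iq_i^*m)=0$; discard these terms. If none remain, $am=0$. Otherwise choose a finite initial path $q$ of $x$ extending all the remaining $q_i$, say $q=q_it_i$, and write $x=qx'$ with $x'\in X$. Then $q_i^*q=t_i$, $x=qq^*x$, and $m=qq^*m$ by (9), so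
$$0=ax=\sum k_i\,(p_it_i)x',\qquad am=\sum k_i\,p_it_i\,q^*m .$$
By Lemma 2(c), $(p_it_i)x'=(p_jt_j)x'$ only if $p_it_i=p_jt_j$. As $X$ is a basis, for each path $\alpha$ the sum of the $k_i$ with $p_it_i=\alpha$ is $0$. Grouping the second sum in the same way gives $am=0$.

Acyclicity is essential in Step 5. For one loop $c$, suppose that $\lambda\in K$ differs from $0$ and $1$, and let $M=K$ with $c$ acting as $\lambda$ and $c^*$ as $\lambda^{-1}$. Then $v$ is linear and $x=c^\infty$, but $(c-v)x=0$ while $(c-v)m=(\lambda-1)m\ne0$. Lemma 2(c) fails there: $c\,c^\infty=v\,c^\infty$.

**Step 6: the isomorphism.** Since $zx=x$ and $V_X$ is simple, $V_X=Lx=(Lz)x$. By Step 5, $ax\mapsto am$ ($a\in Lz$) is a well-defined homomorphism $V_X\to M$. It sends $x=zx$ to $zm=m\ne0$. A non-zero homomorphism between simple modules is an isomorphism, so $M\cong V_X$ and $\dim_KvM=|vX|<\infty$ for all $v$. $\square$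

## 9. Finite-dimensional $vM$ makes the infinite system solvable

We prove (B3)⇒(B1). Let $M$ be a simple left module. We first reduce injectivity to submodules of the $Lv$, and then solve the systems (6).

**Step 1: Baer's criterion with local units.** *If for each $v\in E^0$ and each submodule $I\subseteq Lv$ every homomorphism $I\to M$ extends to $Lv$, then $M$ is injective.* Let $A\subseteq B$ be unital modules and $h:A\to M$. By Zorn's lemma take a maximal extension, again called $h:A'\to M$, with $A\subseteq A'\subseteq B$. Suppose $A'\ne B$ and choose $b\in B\setminus A'$. Since $b$ is a finite sum of elements $vb$ with $v\in E^0$, one of these is not in $A'$, so we may assume $b=vb$. Let $I=\{a\in Lv:ab\in A'\}$, a submodule of $Lv$. By hypothesis and (6), the homomorphism $a\mapsto h(ab)$ on $I$ has the form $a\mapsto am$ with $m\in vM$. Define $A'+Lb\to M$ by $a'+ab\mapsto h(a')+am$ for $a'\in A'$, $a\in Lv$. It is well defined: if $a'+ab=0$, then $ab=-a'\in A'$, so $a\in I$ and $am=h(ab)=-h(a')$. It extends $h$ to a submodule that contains $b$, a contradiction.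

**Step 2: the textbook fact on regular rings.** *In a unital regular ring $R$ every finitely generated left ideal is $Rg$ with $g$ idempotent.* If $a=axa$, then $e=xa$ is idempotent and $Ra=Re$, because $a=ae$ and $e=xa$. For two generators it suffices to treat $Re+Rb$ with $e$ idempotent. This equals $Re+Rb(1-e)$, and $Rb(1-e)=Rh$ with $h$ idempotent and $he=0$. Put $h'=(1-e)h$. Then $h'h'=(1-e)(h-he)h=h'$, $eh'=0$, $h'e=0$. Also $Rh'=Rh$, since $hh'=h(1-e)h=h$. So $g=e+h'$ is idempotent with $eg=e$ and $h'g=h'$, and $Re+Rb=Re+Rh'=Rg$. Induction does the rest.

**Step 3: finite subsystems are solvable.** Let $f:I\to M$ with $I\subseteq Lv$. For each finitely generated submodule $J\subseteq I$ put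
$$S_J=\{w\in vM: aw=f(a)\text{ for all }a\in J\}.$$
It is empty or an affine $K$-subspace of $vM$, because the difference of two solutions solves the linear system $aw=0$, $a\in J$. We show that it is not empty. Let $J=\sum La_i$, a finite sum, and let $u$ be a finite sum of distinct vertices, including $v$, with $ua_i=a_i$ for all $i$. As $a_i=a_iv$, also $a_iu=a_i$, so the $a_i$ lie in the unital ring $R=uLu$. Since $E$ is acyclic, $L$ is regular by Theorem A. So $R$ is regular: for $a\in R$ with $a=axa$ we have $a=a(uxu)a$. By Step 2, $\sum Ra_i=Rg$ with $g$ idempotent. Then $g\in J$ and $a_i\in Rg$ for each $i$, so $J=Lg\subseteq Lv$. For $a\in J$ we have $a=ag$ and $a=av$. Put $w=vf(g)\in vM$. Then $aw=avf(g)=af(g)=f(ag)=f(a)$, so $w\in S_J$.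

**Step 4: the limit.** In the example of Section 7 the solution sets $S_J$ are non-empty and their intersection is empty. Here this cannot happen. Since $\dim_KvM<\infty$, choose $J_0$ with $\dim S_{J_0}$ minimal. For any finitely generated $J\subseteq I$, the affine space $S_{J_0+J}$ is non-empty and contained in $S_{J_0}$, so by minimality it has the same dimension and $S_{J_0}=S_{J_0+J}\subseteq S_J$. Fix $w\in S_{J_0}$. Taking $J=La$ for $a\in I$ gives $aw=f(a)$ for all $a\in I$. By (6), $f$ extends to $Lv$, and by Step 1 $M$ is injective. $\square$

## 10. Quotients by annihilators of simple modules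

It remains to bring in (B4). Write $M_\Lambda(K)$ for the algebra of $\Lambda\times\Lambda$ matrices with finitely many non-zero entries, and $E_{\lambda\mu}$ for its matrix units.

**Proof of (B2)⇒(B4).** The purpose is to identify the image of $L$ in the endomorphisms of a simple module. By Section 8 every simple module is isomorphic to some $V_X$; let $P$ be its annihilator. The element $pq^*$, $r(p)=r(q)$, acts on basis vectors by $qt\mapsto pt$ and kills all $y\in X$ for which $q$ is not initial. So it is non-zero on at most the elements of $s(q)X$, which are finitely many. Since such elements span $L$, the algebra $L/P$ embeds in $M_X(K)$.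

All matrix units are in the image. Let $y,z\in X$. Since $s(y)X$ is finite, Lemma 2(a) gives a finite initial path $p$ of $y$ that is initial for no other element of $s(y)X$. Take $p',q',t$ from Lemma 2(b). Then $q'p'^*$ sends $y$ to $z$. If $q'p'^*$ does not kill $y_1\in X$, then $p'$, hence $p$, is initial for $y_1$; so $y_1\in s(y)X$ and $y_1=y$. Thus $q'p'^*$ acts as the matrix unit taking $y$ to $z$, and $L/P\cong M_X(K)$. $\square$

**Proof of (B4)⇒(B3).** We recover $\dim_KvM$ from the matrix algebra. Let $M$ be simple with annihilator $P$ and $L/P\cong M_\Lambda(K)$. Then $M$ is a unital simple $M_\Lambda(K)$-module. Every matrix $a\in M_\Lambda(K)$ is a finite sum of matrices $aE_{\lambda\lambda}$, so $E_{\lambda\lambda}M\ne0$ for some $\lambda$, since otherwise $M_\Lambda(K)M=0$. Take $0\ne n\in E_{\lambda\lambda}M$. Let $K^{(\Lambda)}$ be the space with basis $\epsilon_\mu$, $\mu\in\Lambda$, and $E_{\alpha\beta}\epsilon_\mu=\delta_{\beta\mu}\epsilon_\alpha$; it is a simple $M_\Lambda(K)$-module. The map $\epsilon_\mu\mapsto E_{\mu\lambda}n$ is a homomorphism, since $E_{\alpha\beta}E_{\mu\lambda}n=\delta_{\beta\mu}E_{\alpha\lambda}n$. It is non-zero, since $\epsilon_\lambda\mapsto E_{\lambda\lambda}n=n$.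 So it is an isomorphism. The image of $v$ in $M_\Lambda(K)$ is an idempotent of finite rank, because its matrix has finitely many non-zero entries. Hence $\dim_KvM<\infty$. $\square$

All implications needed for the equivalences of Theorem B are now proved. The $V$-property is left-right symmetric because (B1)⇔(B1′), and it does not depend on $K$ because (B2) does not mention $K$. If $E$ is finite and acyclic, it has finitely many paths and no infinite paths, so (B2′) holds. Conversely (B2′) contains acyclicity. So for finite $E$ the $V$-property means exactly that $E$ is acyclic. $\square$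

## 11. Graphs on the two sides of the criterion

All four graphs below are acyclic, so all four algebras are von Neumann regular by Theorem A. Condition (B2′) decides the rest.

- Vertices $v_1,v_2,\dots$ and exactly two edges from $v_n$ to $v_{n+1}$ for each $n$. Here $N(v_1,v_n)=2^{n-1}$ is unbounded along an infinite path, so $L$ is neither a left nor a right $V$-ring. There are no infinite emitters here and no sinks; the failure comes entirely from infinite paths.
- A vertex $v$ emitting infinitely many edges to a single sink $w$. Here $N(v,w)=\infty$ with $w$ singular, so $L$ is not a $V$-ring. This is the example of Section 7.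
- The infinite rooted binary tree, with edges pointing away from the root. There is at most one path between two vertices, so (B2′) holds and $L$ is a $V$-ring.
- A vertex $v$ emitting $n$ edges to a sink $w_n$ for each $n\ge1$. The singular vertices are $v$ and the $w_n$, with $N(v,v)=1$, $N(v,w_n)=n$, $N(w_n,w_n)=1$ and all other values $0$. There is no infinite path. So (B2′) holds and $L$ is a $V$-ring, although $v$ emits infinitely many edges and the numbers $N(v,w_n)$ are unbounded in $n$. Each simple module sees only finitely many of the edges: for the class $X_n$ of $w_n$, the set $vX_n$ consists of the $n$ edges into $w_n$.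

For Leavitt path algebras, therefore, right $V$-ring $\Leftrightarrow$ left $V$-ring $\Rightarrow$ von Neumann regular. The last implication is strict, while regularity is exactly equivalent to P-injectivity of all simple modules.
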